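\title{A connected pseudocompact group that is not selectively pseudocompact}

\begin{abstract}
We construct in ZFC a dense subgroup of $\mathbb{T}^{\mathfrak{c}}$ that is connected and pseudocompact but not selectively pseudocompact, answering a question posed in a paper of Tomita and Trianon-Fraga. More generally, every compact group whose abelianization has weight at least $\mathfrak{c}$ has a dense pseudocompact subgroup that is not selectively pseudocompact, and this subgroup is connected when the compact group is. In the other direction, every pseudocompact group of character less than $\operatorname{cov}(\mathcal{M})$ is selectively pseudocompact. Hence, if $\operatorname{cov}(\mathcal{M})=\mathfrak{c}$, a compact abelian group has a dense pseudocompact subgroup that is not selectively pseudocompact exactly when its weight is at least $\mathfrak{c}$.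
\end{abstract}

\section{Pseudocompactness with and without selection}\label{sec:intro}

All spaces in this paper are Tychonoff, and all topological groups are Hausdorff, hence Tychonoff. A point $x$ of a space $X$ is an \emph{accumulation point} of a sequence $(S_n)_{n<\omega}$ of subsets of $X$ if every neighborhood of $x$ meets $S_n$ for infinitely many $n$. For a sequence of points $(x_n)$ we apply this to the singletons: every neighborhood of $x$ contains $x_n$ for infinitely many $n$.

A space $X$ is \emph{pseudocompact} if every continuous real-valued function on $X$ is bounded. It is \emph{selectively pseudocompact} if for every sequence $(U_n)_{n<\omega}$ of nonempty open subsets of $X$ there are points $x_n\in U_n$ such that $(x_n)$ has an accumulation point in $X$; we call such a sequence $(x_n)$, with or without an accumulation point, a \emph{selection} from $(U_n)$. Finite spaces have both properties and play no role. The accumulation points of $(x_n)$ are exactly the $p$-limits of $(x_n)$ for free ultrafilters $p$ on $\omega$, that is, the points $x$ with $\{n:x_n\in V\}\in p$ for every neighborhood $V$ of $x$: members of a free ultrafilter are infinite, and conversely,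 if the sets $\{n:x_n\in V\}$ are all infinite, then together with the cofinite sets they generate a filter, which extends to a free ultrafilter.

The two notions become comparable once pseudocompactness is expressed in terms of open sets.

\begin{lemma}\label{lem:open}
A space $X$ is pseudocompact if and only if every sequence of nonempty open subsets of $X$ has an accumulation point.
\end{lemma}

\begin{proof}
If $f\colon X\to\mathbb{R}$ is continuous and unbounded, the sets $\{|f|>n\}$ are open and nonempty, and no $x$ is an accumulation point of them, because the neighborhood $\{|f|<|f(x)|+1\}$ of $x$ meets only finitely many. Conversely, let $(U_n)$ have no accumulation point. Pick $x_n\in U_n$ and continuous $f_n\colon X\to[0,n]$ with $f_n(x_n)=n$ and $f_n=0$ off $U_n$. Every point has a neighborhood on which all but finitely many $f_n$ vanish, so $f=\sum_n f_n$ is continuous, and $f(x_n)\ge n$.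
\end{proof}

So selective pseudocompactness implies pseudocompactness, and the difference between them is an exchange of quantifiers. In a pseudocompact space there is a point $x$ such that, \emph{after} a neighborhood $W$ of $x$ is given, we find points of infinitely many $U_n$ inside $W$. In a selectively pseudocompact space the points must be named first, one from each $U_n$, and then serve all neighborhoods of $x$ at once.

In the simplest cases the exchange costs nothing. If $X$ is pseudocompact and first countable, take an accumulation point $x$ of $(U_n)$, a decreasing local base $(B_k)$ at $x$, indices $n_0<n_1<\cdots$ and points $x_{n_k}\in U_{n_k}\cap B_k$; then $x_{n_k}\to x$. If $X$ has a dense subspace $D$ that is countably compact (every sequence in $D$ has an accumulation point in $D$), select all $x_n$ from $D$. The second case covers the first noncompact pseudocompact groups that come to mind: for uncountable $\kappa$, the points of $\mathbb{T}^\kappa$ with countably many nonzero coordinates form a dense subgroup in which every sequence lies in a compact set $\mathbb{T}^C\times\{0\}$ with $C$ countable. One might therefore guess that in a group the selection is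 always possible. Connectedness makes the guess more tempting. To defeat all selections from $(U_n)$, the sets $U_n$ must force some algebraic independence on their elements. In a subgroup of $(\mathbb{Z}/2\mathbb{Z})^\kappa$ an open set can prescribe finitely many coordinates exactly, and linear algebra is available; but such a group is zero-dimensional. In a connected group a continuous homomorphism to $\mathbb{T}$ that is constant on a nonempty open set has open kernel and is therefore trivial, so open sets carry only approximate information. The following question was posed in \cite{TT}.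

\begin{quote}
\emph{Is there a connected pseudocompact group that is not selectively pseudocompact?}
\end{quote}

The answer is yes, in ZFC. To state the results we fix notation. Let $\mathbb{T}=\mathbb{R}/\mathbb{Z}$, and let $\|t\|\in[0,\frac12]$ be the distance from $t\in\mathbb{T}$ to $0$, so that $\|s+t\|\le\|s\|+\|t\|$ and $\|-t\|=\|t\|$. A cardinal is identified with the set of smaller ordinals, and $\mathfrak{c}=2^\omega$; we use $\mathfrak{c}^\omega=\mathfrak{c}$ and $\operatorname{cf}(\mathfrak{c})>\omega$. The latter says that countable subsets of $\mathfrak{c}$ are bounded, or equivalently that a countable sum of cardinals below $\mathfrak{c}$ is below $\mathfrak{c}$. A subset of a space is \emph{$G_\delta$-dense} if it meets every nonempty $G_\delta$-set, that is, every nonempty countable intersection of open sets. The \emph{weight} $w(X)$ is the least size of a base of $X$, and the \emph{character} $\chi(G)$ of a topological group is the least size of a local base at the identity, equivalently at any point; thus $\chi(G)\le w(G)$.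

\begin{theorem}\label{thm:main}
Let $M$ be a nontrivial closed subgroup of $\mathbb{T}$. Then $M^{\mathfrak{c}}$ has a $G_\delta$-dense subgroup $H$ with $|H|=\mathfrak{c}$ that is pseudocompact and not selectively pseudocompact. If $M=\mathbb{T}$, then $H$ is connected.
\end{theorem}

For $M=\mathbb{T}$ this answers the question with a dense subgroup of $\mathbb{T}^{\mathfrak{c}}$: an abelian group of size $\mathfrak{c}$ and weight at most $\mathfrak{c}$. The finite groups $M$ come at no extra cost, and they are needed to pull the example back to other compact groups.

\begin{theorem}\label{thm:compact}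
Let $K$ be a compact group whose abelianization $K/\overline{[K,K]}$ has weight at least $\mathfrak{c}$. Then $K$ has a dense pseudocompact subgroup that is not selectively pseudocompact; this subgroup is connected if $K$ is. In particular, this applies to every compact abelian group of weight at least $\mathfrak{c}$, connected or not.
\end{theorem}

For example, $\mathbb{T}^\kappa$ has a connected dense subgroup of this kind for every $\kappa\ge\mathfrak{c}$.

The first countable case shows that some largeness is necessary. To measure it, recall that a subset of the Baire space $\omega^\omega$ is \emph{meager} if it is a countable union of nowhere dense sets, and that $\operatorname{cov}(\mathcal{M})$ is the least number of meager sets that cover $\omega^\omega$. The Baire category theorem gives $\operatorname{cov}(\mathcal{M})>\omega$, and singletons give $\operatorname{cov}(\mathcal{M})\le\mathfrak{c}$. Equality $\operatorname{cov}(\mathcal{M})=\mathfrak{c}$ holds under the Continuum Hypothesis (CH) and under Martin's Axiom (MA).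

\begin{theorem}\label{thm:cov}
Every pseudocompact group of character less than $\operatorname{cov}(\mathcal{M})$ is selectively pseudocompact.
\end{theorem}

\begin{corollary}\label{cor:iff}
If $\operatorname{cov}(\mathcal{M})=\mathfrak{c}$ (for example, under CH or MA), then a compact abelian group $K$ has a dense pseudocompact subgroup that is not selectively pseudocompact if and only if $w(K)\ge\mathfrak{c}$.
\end{corollary}

Sections~\ref{sec:fill}--\ref{sec:construction} give a self-contained proof of Theorem~\ref{thm:main}. Section~\ref{sec:fill} isolates one property of $H$ that yields $G_\delta$-density, pseudocompactness and connectedness; Section~\ref{sec:key} produces the homomorphisms that destroy accumulation points; Section~\ref{sec:construction} fits the two demands together. Sections~\ref{sec:compact} and~\ref{sec:cov} prove the remaining results.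

\section{Sets that fill the countable subproducts}\label{sec:fill}

Let $M$ be a closed subgroup of $\mathbb{T}$ and $\kappa$ a cardinal. A \emph{basic} open subset of $M^\kappa$ is a set $\{y: y(\gamma)\in W_\gamma \text{ for }\gamma\in S\}$ with $S\subseteq\kappa$ finite and $W_\gamma\subseteq M$ open; we regard it as given together with $S$, its \emph{support}. We say that $H\subseteq M^\kappa$ \emph{fills the countable subproducts} if for every countable $C\subseteq\kappa$ and every $s\in M^C$ there is $h\in H$ with $h|_C=s$.

A sequence of basic open sets sees only countably many coordinates, and the others are free. This gives the following observation, on which both pseudocompactness and connectedness rest.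

\begin{lemma}\label{lem:reset}
Let $u_n\in O_n$ $(n<\omega)$ with $O_n\subseteq M^\kappa$ basic open, and let $C\subseteq\kappa$ contain the supports of all $O_n$. Suppose that $I\subseteq\omega$ is infinite and $(u_n|_C)_{n\in I}$ converges to $h|_C$ for some $h\in M^\kappa$. Then every neighborhood of $h$ meets $O_n$ for all but finitely many $n\in I$.
\end{lemma}

\begin{proof}
Let $W\ni h$ be basic open with support $S$. For all but finitely many $n\in I$, the point $u_n$ satisfies the restrictions of $W$ at the coordinates in $S\cap C$. Change $u_n$ on $S\setminus C$ to agree with $h$. The new point lies in $W$, and it still lies in $O_n$ because the support of $O_n$ was not touched.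
\end{proof}

\begin{proposition}\label{prop:fill}
If $H\subseteq M^\kappa$ fills the countable subproducts, then $H$ is $G_\delta$-dense in $M^\kappa$ and pseudocompact. If moreover $M=\mathbb{T}$, then $H$ is connected.
\end{proposition}

\begin{proof}
\emph{$G_\delta$-density.} Let $y\in\bigcap_n O_n$ with $O_n$ open. Shrink each $O_n$ to a basic neighborhood of $y$ and let $C$ be the union of the supports. Every $h\in H$ with $h|_C=y|_C$ lies in $\bigcap_nO_n$. In particular $H$ is dense.

\emph{Pseudocompactness.} For subgroups this follows from the Comfort--Ross theorem \cite{CR}; here is a direct proof through Lemma~\ref{lem:open}. Let $U_n\subseteq H$ be nonempty and open in $H$. Choose nonempty basic open sets $O_n$ with $O_n\cap H\subseteq U_n$, points $u_n\in O_n$, and let $C$ be the union of the supports. Since $M^C$ is compact and metrizable, $(u_n|_C)_{n\in I}$ converges to some $s\in M^C$ for an infinite $I\subseteq\omega$. Take $h\in H$ with $h|_C=s$. By Lemma~\ref{lem:reset}, for each open $W\ni h$ the open set $W\cap O_n$ is nonempty for infinitely many $n$, and then it meets the dense set $H$. So $h$ is an accumulation point of $(U_n)$ in $H$.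

\emph{Connectedness.} Suppose that $H=P\cup Q$ with $P,Q$ disjoint, nonempty and open in $H$, say $P=P'\cap H$ and $Q=Q'\cap H$ with $P',Q'$ open in $\mathbb{T}^\kappa$. The open set $P'\cap Q'$ misses the dense set $H$, so it is empty; hence $P'\cap\overline{Q'}=\emptyset=Q'\cap\overline{P'}$, and since $H\subseteq P'\cup Q'$, no point of $H$ lies in $\overline{P'}\cap\overline{Q'}$. On the other hand $\overline{P'}\cup\overline{Q'}\supseteq\overline{H}=\mathbb{T}^\kappa$, and $\mathbb{T}^\kappa$ is connected, so there is $z\in\overline{P'}\cap\overline{Q'}$. The point $z$ need not be in $H$; we find countably many coordinates that witness $z\in\overline{P'}\cap\overline{Q'}$ and then move $z$ into $H$. Choose nonempty basic open sets $O_n$ recursively. Let $F_n$ be the union of the supports of $O_0,\dots,O_{n-1}$. The neighborhood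
\[
N_n=\Bigl\{y:\|y(\gamma)-z(\gamma)\|<\tfrac1{n+1}\text{ for }\gamma\in F_n\Bigr\}
\]
of $z$ meets $P'$ and $Q'$; take $O_n\subseteq N_n\cap P'$ for even $n$ and $O_n\subseteq N_n\cap Q'$ for odd $n$. Let $C=\bigcup_nF_n$ and $u_n\in O_n$. Each $\gamma\in C$ lies in $F_n$ for all large $n$, so $u_n|_C\to z|_C$. Take $h\in H$ with $h|_C=z|_C$. By Lemma~\ref{lem:reset}, every neighborhood of $h$ meets $O_n$ for almost all $n$, even and odd, so $h\in\overline{P'}\cap\overline{Q'}$, a contradiction.
\end{proof}

The proof of Lemma~\ref{lem:reset} shows where a selection can fail. The point of $W\cap O_n$ was obtained by resetting coordinates outside $C$, in a way that depends on $W$. Points selected in advance have fixed values at all coordinates, and a single coordinate outside $C$ may keep them away from $h$. We shall build such a coordinate for every selection and every candidate $h$.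

\section{Homomorphisms that keep a sequence away from zero}\label{sec:key}

From now until the end of Section~\ref{sec:construction}, $M$ is a nontrivial closed subgroup of $\mathbb{T}$. Then $M=\mathbb{T}$ or $M=\langle 1/m\rangle$ with $m\ge2$, and there is $a\in M$ with $\|a\|\ge\frac13$: take $a=\frac12$ if $M=\mathbb{T}$ or $m$ is even, and $a=\frac{m-1}{2m}$ if $m\ge3$ is odd, where $\|a\|=\frac12-\frac1{2m}\ge\frac13$. Fix such an $a$ and put
\[
\varepsilon_n=\frac1{60(n+1)} .
\]

Let $H$ be a subgroup of $M^{\mathfrak{c}}$, let $(y_n)$ be a sequence in $H$ and $y\in H$. We want a coordinate $\alpha$ with $y(\alpha)=0$ and $\|y_n(\alpha)\|\ge\frac1{10}$ for all $n$. A coordinate is a homomorphism $H\to M$, and algebraic relations among the $y_n$ can make this impossible. If $y_n=(n+1)x$, then for every $t\in\mathbb{T}$ two of the eleven points $0,t,\dots,10t$ are at distance at most $\frac1{11}$, so $\|kt\|\le\frac1{11}$ for some $1\le k\le10$, and no homomorphism keeps all $y_n$ at distance $\frac1{10}$ from $0$. The open sets have to exclude such relations for every selection. We use the first $\omega$ coordinates for this purpose and put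
\begin{equation}\label{eq:V}
V_n=\bigl\{h\in H:\ \|h(n)-a\|<\varepsilon_n\ \text{ and }\ \|h(i)\|<\varepsilon_n\text{ for all }i<n\bigr\}.
\end{equation}
A selection from $(V_n)$ tends to $0$ at each coordinate $i<\omega$, so only points $y$ that vanish on $\omega$ can be accumulation points, and the matrix $(y_n(i))_{n,i<\omega}$ is almost triangular with diagonal entries near $a$. In abstract form: $A$ is an abelian group, $\pi_i\colon A\to M$ $(i<\omega)$ are homomorphisms, and $x_n\in A$ $(n<\omega)$ satisfy
\begin{equation}\label{eq:star}
\|\pi_n(x_n)-a\|<\varepsilon_n\quad\text{and}\quad\|\pi_i(x_n)\|<\varepsilon_n\ \text{ for all }i<n .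
\end{equation}

\begin{example}\label{ex:two}
Let $M=\{0,\frac12\}$ and $a=\frac12$. Then \eqref{eq:star} is exact: writing $\pi_i(x_n)=b_{n,i}/2$ with $b_{n,i}\in\mathbb{F}_2$, we have $b_{n,n}=1$ and $b_{n,i}=0$ for $i<n$, while the entries with $i>n$ are arbitrary. We look for $\varphi$ with $\varphi(x_n)=\frac12$ for all $n$, and we want $\varphi$ to vanish wherever all $\pi_i$ vanish; so we try $\varphi_N=\sum_{i\le N}c_i\pi_i$. The conditions $\varphi_N(x_n)=\frac12$ for $n\le N$ read
\[
c_n+\sum_{n<i\le N}b_{n,i}c_i=1\qquad(n\le N),
\]
a triangular system that is solved from $n=N$ down to $n=0$. The infinite system has no last equation to start from, so we must pass to a limit, and it matters where. Take $A=M^\omega$, let $\pi_i$ be the coordinates, and let $x_n=(0,\dots,0,\frac12,\frac12,\dots)$ with $n$ zeros. For $N=2$ the equations are $c_2=1$, $c_1+c_2=1$, $c_0+c_1+c_2=1$, with solution $(c_0,c_1,c_2)=(0,0,1)$, and in general $\varphi_N=\pi_N$. The coefficient sequences tend to $0$ pointwise, which is useless. But $\pi_N(x_n)=\frac12$ for all $N\ge n$, so every accumulation point $\varphi$ of $(\pi_N)$ in the compact space $M^A$ is a homomorphism with $\varphi(x_n)=\frac12$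 for all $n$. Since $x_n\to0$ in $M^\omega$, this $\varphi$ is discontinuous there: it is a truly new coordinate.
\end{example}

For general $M$ the system cannot be solved exactly, and it need not be. Since $\|a\|\le\|r\|+\|r+a\|$, one of $r$ and $r+a$ has norm at least $\frac16$, so a coefficient $c_n\in\{0,1\}$ always suffices to push the $n$th value away from $0$. Coefficients in $\{0,1\}$ also keep the errors under control: the $n$ small entries $\pi_i(x_n)$, $i<n$, contribute at most $n\varepsilon_n$, which explains the choice of $\varepsilon_n$.

\begin{lemma}\label{lem:key}
Let $A$ be an abelian group, $\pi_i\colon A\to M$ $(i<\omega)$ homomorphisms, and $x_n\in A$ $(n<\omega)$ elements satisfying \eqref{eq:star}. Then there is a homomorphism $\varphi\colon A\to M$ such that $\|\varphi(x_n)\|\ge\frac1{10}$ for all $n$, and $\varphi(g)=0$ for every $g\in\bigcap_{i<\omega}\ker\pi_i$.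
\end{lemma}

\begin{proof}
Fix $N<\omega$ and choose $c_N,c_{N-1},\dots,c_0\in\{0,1\}$, depending on $N$, by downward recursion. If $c_i$ is known for $n<i\le N$, let $r_n=\sum_{n<i\le N}c_i\pi_i(x_n)$, and put $c_n=0$ if $\|r_n\|\ge\frac16$ and $c_n=1$ otherwise. In the second case, the identity $a=(r_n+\pi_n(x_n))-(\pi_n(x_n)-a)-r_n$ gives
\[
\|r_n+\pi_n(x_n)\|\ge\|a\|-\|\pi_n(x_n)-a\|-\|r_n\|\ge\tfrac13-\varepsilon_n-\tfrac16 .
\]
So $\|r_n+c_n\pi_n(x_n)\|\ge\frac16-\varepsilon_n$ in both cases. Let $\varphi_N=\sum_{i\le N}c_i\pi_i$. For $n\le N$ we have $\varphi_N(x_n)=\sum_{i<n}c_i\pi_i(x_n)+\bigl(r_n+c_n\pi_n(x_n)\bigr)$, and the first sum has norm at most $n\varepsilon_n$ by \eqref{eq:star}. Hence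
\[
\|\varphi_N(x_n)\|\ge\tfrac16-(n+1)\varepsilon_n=\tfrac16-\tfrac1{60}>\tfrac1{10}\qquad(n\le N).
\]

Since $M$ is closed in $\mathbb{T}$, the space $M^A$ is compact, and $(\varphi_N)_{N<\omega}$ has an accumulation point $\varphi\in M^A$. It belongs to every closed set that contains $\varphi_N$ for all large $N$. Such closed sets are defined by the conditions $\psi(g+h)=\psi(g)+\psi(h)$ for $g,h\in A$, by $\psi(g)=0$ for $g\in\bigcap_i\ker\pi_i$, and by $\|\psi(x_n)\|\ge\frac1{10}$, the last of which holds for $\varphi_N$ whenever $N\ge n$.
\end{proof}

\section{The construction}\label{sec:construction}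

We obtain $H$ as the image of a free abelian group. Let $G$ be free abelian with basis $\{e_\beta:\beta<\mathfrak{c}\}$, and let $G_\alpha=\langle e_\beta:\beta<\alpha\rangle$. A homomorphism $\Phi=(\varphi_\alpha)_{\alpha<\mathfrak{c}}\colon G\to M^{\mathfrak{c}}$ is the same thing as a $\mathfrak{c}\times\mathfrak{c}$ matrix with entries $\varphi_\alpha(e_\beta)\in M$, and freeness means that the entries are arbitrary. There are two kinds of tasks. To fill the countable subproducts we prescribe countably many entries of a \emph{row}, the generator $\Phi(e_\beta)$. To separate a selection from a candidate accumulation point we prescribe entries of a \emph{column}, the coordinate $\varphi_\alpha$, on the countably many generators involved. The tasks do not collide if rows are used only below the diagonal and columns only above it (Figure~\ref{fig:matrix}), and this is possible because countable subsets of $\mathfrak{c}$ are bounded.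

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\fill[gray!25] (0,0) rectangle (0.8,6);
\draw (0,0) rectangle (6,6);
\draw[dashed] (0,6) -- (6,0);
\draw[very thick] (0,1.5) -- (4.5,1.5);
\node[left] at (0,1.5) {$\beta$};
\node[below] at (2.6,1.5) {$s_\beta$ on $C_\beta$};
\draw[very thick] (3.5,6) -- (3.5,2.5);
\node[above] at (3.5,6) {$\alpha$};
\node[right] at (3.5,4.6) {$\psi_\alpha$};
\node[above] at (0.4,6) {$\omega$};
\end{tikzpicture}
\caption{The $\mathfrak{c}\times\mathfrak{c}$ matrix with entry $\varphi_\alpha(e_\beta)$ in row $\beta$ (a generator) and column $\alpha$ (a coordinate). Below the diagonal, row $\beta$ realizes a prescribed function $s_\beta$ on a countable set $C_\beta\subseteq\beta$. Above the diagonal, column $\alpha$ is a homomorphism $\psi_\alpha$ that separates a sequence from a point; it is computed from the first $\omega$ columns (shaded), which are zero on and above the diagonal.}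
\label{fig:matrix}
\end{figure}

There are $\mathfrak{c}$ tasks of each kind. Indeed, $\mathfrak{c}$ has $\mathfrak{c}^\omega=\mathfrak{c}$ countable subsets $C$, each with $|M^C|\le\mathfrak{c}$, and $|G^\omega\times G|=\mathfrak{c}^\omega=\mathfrak{c}$. A set $T$ of size $\mathfrak{c}$ can be enumerated in type $\mathfrak{c}$ so that each element occurs unboundedly often: compose a bijection $\mathfrak{c}\to T\times\mathfrak{c}$ with the projection to $T$; the fibers have size $\mathfrak{c}$, while bounded subsets of $\mathfrak{c}$ are smaller. Fix two such enumerations:
\begin{itemize}
\item $\{(C_\beta,s_\beta):\beta<\mathfrak{c}\}$ lists all pairs $(C,s)$ with $C\subseteq\mathfrak{c}$ countable and $s\in M^C$;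
\item $\{(x^\alpha,g^\alpha):\alpha<\mathfrak{c}\}$ lists $G^\omega\times G$, where $x^\alpha=(x^\alpha_n)_{n<\omega}$.
\end{itemize}

\emph{Below the diagonal.} For $\alpha<\beta<\mathfrak{c}$ put $\varphi_\alpha(e_\beta)=s_\beta(\alpha)$ if $\alpha\in C_\beta\subseteq\beta$, and $\varphi_\alpha(e_\beta)=0$ otherwise.

\emph{The first $\omega$ columns.} For $\beta\le i<\omega$ put $\varphi_i(e_\beta)=0$. Now the homomorphisms $\varphi_i$ with $i<\omega$ are completely defined.

\emph{The remaining columns.} Call $\alpha$ \emph{good} if $\omega\le\alpha<\mathfrak{c}$, the elements $g^\alpha$ and $x^\alpha_n$ $(n<\omega)$ lie in $G_\alpha$, $\varphi_i(g^\alpha)=0$ for all $i<\omega$, and \eqref{eq:star} holds for $x_n=x_n^\alpha$ and $\pi_i=\varphi_i|_{G_\alpha}$. This refers only to the $\varphi_i$ with $i<\omega$, so no recursion is involved. For good $\alpha$, Lemma~\ref{lem:key} with $A=G_\alpha$ gives a homomorphism $\psi_\alpha\colon G_\alpha\to M$ with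
\begin{equation}\label{eq:psi}
\psi_\alpha(g^\alpha)=0\quad\text{and}\quad\|\psi_\alpha(x^\alpha_n)\|\ge\tfrac1{10}\ \text{ for all }n<\omega .
\end{equation}
For $\alpha\ge\omega$ and $\beta\le\alpha$ put $\varphi_\alpha(e_\beta)=\psi_\alpha(e_\beta)$ if $\alpha$ is good and $\beta<\alpha$, and $\varphi_\alpha(e_\beta)=0$ otherwise. Thus $\varphi_\alpha|_{G_\alpha}=\psi_\alpha$ for good $\alpha$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $H=\Phi(G)\le M^{\mathfrak{c}}$.

\emph{$H$ fills the countable subproducts.} Let $C\subseteq\mathfrak{c}$ be countable and $s\in M^C$. Since $C$ is bounded in $\mathfrak{c}$, there is $\beta$ with $(C_\beta,s_\beta)=(C,s)$ and $C\subseteq\beta$. Every $\alpha\in C$ is below $\beta$, so $\varphi_\alpha(e_\beta)=s(\alpha)$; that is, $\Phi(e_\beta)|_C=s$. By Proposition~\ref{prop:fill}, $H$ is $G_\delta$-dense and pseudocompact, and it is connected if $M=\mathbb{T}$. Moreover $|H|\le|G|=\mathfrak{c}$, and $|H|\ge|M^\omega|=\mathfrak{c}$ because $H$ projects onto $M^\omega$.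

\emph{$H$ is not selectively pseudocompact.} Each set $V_n$ in \eqref{eq:V} is the trace on $H$ of a basic open set of $M^{\mathfrak{c}}$ that contains the point with value $a$ at $n$ and $0$ elsewhere. So $V_n$ is open in $H$, and nonempty by density. Let $y_n\in V_n$ $(n<\omega)$ and $y\in H$ be arbitrary; we show that $y$ is not an accumulation point of $(y_n)$.

Suppose first that $y(i)\ne0$ for some $i<\omega$. For $n>i$ we have $\|y_n(i)\|<\varepsilon_n\to0$, so the neighborhood $\{h\in H:\|h(i)\|>\frac12\|y(i)\|\}$ of $y$ contains only finitely many $y_n$.

Suppose now that $y(i)=0$ for all $i<\omega$. Choose $x_n,g\in G$ with $\Phi(x_n)=y_n$ and $\Phi(g)=y$. Only countably many basis elements occur in $g$ and the $x_n$, and their indices are bounded in $\mathfrak{c}$. So there is $\alpha\ge\omega$ with $(x^\alpha,g^\alpha)=((x_n)_{n<\omega},g)$ and $g,x_n\in G_\alpha$ for all $n$. Since $\varphi_i(x_n)=y_n(i)$, the condition $y_n\in V_n$ is \eqref{eq:star}, and $\varphi_i(g)=y(i)=0$ for $i<\omega$. Hence $\alpha$ is good, and \eqref{eq:psi} gives $y(\alpha)=\psi_\alpha(g)=0$ and $\|y_n(\alpha)\|=\|\psi_\alpha(x_n)\|\ge\frac1{10}$ for all $n$. The neighborhood $\{h\in H:\|h(\alpha)\|<\frac1{10}\}$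 of $y$ contains no $y_n$.
\end{proof}

The separating coordinate depends on the pair $((y_n),y)$, not on the sequence alone. This cannot be avoided: $(y_n)$ does have accumulation points in the compact group $M^{\mathfrak{c}}$, and what the construction achieves is that none of the $\mathfrak{c}$ elements of $H$ is among them. This is why the size of $H$ is kept at $\mathfrak{c}$, the number of available coordinates.

\section{Pulling back to compact groups}\label{sec:compact}

To prove Theorem~\ref{thm:compact} we map $K$ onto some $M^{\mathfrak{c}}$ and take the preimage of $H$. Since $M^{\mathfrak{c}}$ is abelian, every continuous homomorphism $K\to M^{\mathfrak{c}}$ factors through $K/\overline{[K,K]}$, which is why the hypothesis concerns the abelianization. We use three standard facts.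

\begin{itemize}
\item[(CR)] (Comfort--Ross \cite{CR}.) A topological group $G$ is pseudocompact if and only if it is topologically isomorphic to a $G_\delta$-dense subgroup of a compact group $K$, its completion. In that case $K$ is the \v{C}ech--Stone compactification $\beta G$, so every continuous function $G\to[0,1]$ extends continuously to $K$.
\item[(KK)] (Kakutani--Kodaira, see \cite[Theorem~8.7]{HR}.) If $N_n$ $(n<\omega)$ are neighborhoods of the identity $e$ in a compact group $K$, then $\bigcap_nN_n$ contains a closed normal subgroup $L$ of $K$ with $K/L$ metrizable.
\item[(PD)] (Pontryagin duality.) Let $A$ be a compact abelian group and $X$ the discrete group of continuous homomorphisms $A\to\mathbb{T}$. Then $X$ separates the points of $A$, and every homomorphism $X\to\mathbb{T}$ is the evaluation $\chi\mapsto\chi(u)$ at some $u\in A$.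
\end{itemize}

Two consequences will be used. In (CR), if $K$ is connected then so is $G$: the indicator function of a nonempty proper clopen subset of $G$ would extend to a continuous map of $K$ onto $\{0,1\}$. In (KK), the cosets of such subgroups $L$ detect $G_\delta$-density: each coset $kL$ is a $G_\delta$-set, as the preimage of a point of a metrizable space, and each nonempty $G_\delta$-set $\bigcap_nO_n\ni k$ contains a coset $kL$, by (KK) applied to $N_n=k^{-1}O_n$.

\begin{lemma}\label{lem:rank}
Every abelian group $X$ with $|X|\ge\mathfrak{c}$ contains a copy of the direct sum $\mathbb{Z}^{(\mathfrak{c})}$ or of $(\mathbb{Z}/p\mathbb{Z})^{(\mathfrak{c})}$ for some prime $p$.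
\end{lemma}

\begin{proof}
Let $B\subseteq X$ be a maximal $\mathbb{Z}$-linearly independent set, let $X[n]=\{x\in X:nx=0\}$, let $r_p$ be the dimension of the $\mathbb{F}_p$-vector space $X[p]$, and put $\kappa=\omega+|B|+\sum_pr_p$. Then $|\langle B\rangle|\le\kappa$ and $|X[p]|\le\kappa$. Multiplication by $p$ maps $X[pn]$ into $X[n]$ with kernel $X[p]$, so $|X[n]|\le\kappa$ for all $n\ge1$ by induction on the number of prime factors. By maximality of $B$, every $x\in X$ has a multiple $nx\in\langle B\rangle$ with $n\ge1$, and the fibers of $x\mapsto nx$ are cosets of $X[n]$. Hence $\mathfrak{c}\le|X|\le\kappa$. Since $\operatorname{cf}(\mathfrak{c})>\omega$, either $|B|\ge\mathfrak{c}$ or some $r_p\ge\mathfrak{c}$.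
\end{proof}

\begin{lemma}\label{lem:onto}
If $K$ is as in Theorem~\ref{thm:compact}, there is a continuous surjective homomorphism $q\colon K\to M^{\mathfrak{c}}$ with $M=\mathbb{T}$ or $M=\langle1/p\rangle$ for a prime $p$.
\end{lemma}

\begin{proof}
It suffices to define $q$ on $A=K/\overline{[K,K]}$. Let $X$ be as in (PD). Evaluation embeds the compact space $A$ in $\mathbb{T}^X$, so $\mathfrak{c}\le w(A)\le\omega+|X|$ and $|X|\ge\mathfrak{c}$. By Lemma~\ref{lem:rank} there are $\chi_\gamma\in X$ $(\gamma<\mathfrak{c})$ that form a basis of a subgroup $Y\le X$, either over $\mathbb{Z}$ or over $\mathbb{F}_p$. Put $M=\mathbb{T}$ in the first case and $M=\langle1/p\rangle$ in the second, where $p\chi_\gamma=0$ forces $\chi_\gamma(A)\subseteq M$. Let $q(u)=(\chi_\gamma(u))_{\gamma<\mathfrak{c}}$. Given $t\in M^{\mathfrak{c}}$, the rule $\chi_\gamma\mapsto t(\gamma)$ defines a homomorphism $Y\to\mathbb{T}$. It extends to $X$ because $\mathbb{T}$ is divisible, and by (PD) the extension is the evaluation at some $u\in A$. Then $q(u)=t$.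
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:compact}]
Let $q$ be as in Lemma~\ref{lem:onto}, let $H\le M^{\mathfrak{c}}$ be as in Theorem~\ref{thm:main}, and put $G=q^{-1}(H)$.

We show that $G$ is $G_\delta$-dense in $K$. It suffices to show that $G$ meets $kL$ whenever $k\in K$, $L$ is a closed normal subgroup of $K$, and $K/L$ is metrizable. The subgroup $q(L)$ is compact, hence closed, and $q$ induces a continuous map of $K/L$ onto the Hausdorff group $M^{\mathfrak{c}}/q(L)$. A Hausdorff continuous image of a compact metrizable space is metrizable, so the coset $q(kL)=q(k)+q(L)$ is a $G_\delta$-set in $M^{\mathfrak{c}}$. Since $H$ is $G_\delta$-dense, $q(kl)\in H$ for some $l\in L$, and then $kl\in G\cap kL$.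

By (CR), $G$ is pseudocompact, and it is connected if $K$ is. Finally, $q|_G\colon G\to H$ is a continuous surjection. If $(V_n)$ is a sequence of nonempty open subsets of $H$ from which no selection has an accumulation point in $H$, then the sets $q^{-1}(V_n)\cap G$ are nonempty and open in $G$, and $q$ maps selections from them to selections from $(V_n)$ and accumulation points to accumulation points. So $G$ is not selectively pseudocompact.
\end{proof}

\section{Groups of small character}\label{sec:cov}

In the first countable case we served the neighborhoods $B_k$ one after another. With uncountably many neighborhoods this is not possible, but a Baire category argument serves fewer than $\operatorname{cov}(\mathcal{M})$ of them at once, provided that the selections form a copy of $\omega^\omega$, that is, provided we select from countable sets.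

\begin{lemma}\label{lem:baire}
Let $X$ be a space, let $g\in X$ have a local base $\mathcal{B}$ with $|\mathcal{B}|<\operatorname{cov}(\mathcal{M})$, and let $E_n\subseteq X$ $(n<\omega)$ be nonempty countable sets such that $g$ is an accumulation point of $(E_n)$. Then there are $x_n\in E_n$ such that $g$ is an accumulation point of $(x_n)$.
\end{lemma}

\begin{proof}
Fix surjections $\sigma_n\colon\omega\to E_n$. For $B\in\mathcal{B}$ and $m<\omega$ put
\[
D_{B,m}=\{f\in\omega^\omega:\ \sigma_n(f(n))\in B\text{ for some }n\ge m\}.
\]
This set is open, since membership is witnessed by one coordinate. It is dense: given $t\in\omega^k$, there are $n\ge\max(k,m)$ and $j<\omega$ with $\sigma_n(j)\in B$, and every $f$ that extends $t$ and has $f(n)=j$ lies in $D_{B,m}$. There are at most $|\mathcal{B}|\cdot\omega<\operatorname{cov}(\mathcal{M})$ such sets, because $\operatorname{cov}(\mathcal{M})>\omega$. Their complements are nowhere dense, so they do not cover $\omega^\omega$, and some $f$ lies in all $D_{B,m}$. With $x_n=\sigma_n(f(n))$, every $B\in\mathcal{B}$ contains $x_n$ for infinitely many $n$.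
\end{proof}

It remains to shrink open sets to countable sets without losing the accumulation point. Lemma~\ref{lem:open} does not do this: it provides witnesses in $U_n\cap W$ for each neighborhood $W$ separately, and there may be uncountably many $W$. Here the group structure enters. The sets $U_n$ can be read off a metrizable quotient $K/L$ of the completion, and a countable subgroup $E$ with dense image has a closure that maps \emph{openly} onto $K/L$; openness lifts convergence in $K/L$ to accumulation at a point of $G$.

\begin{lemma}\label{lem:countable}
Let $G$ be a pseudocompact group and $U_n\subseteq G$ $(n<\omega)$ nonempty open sets. Then there are nonempty countable sets $E_n\subseteq U_n$ such that $(E_n)$ has an accumulation point in $G$.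
\end{lemma}

\begin{proof}
By (CR), $G$ is a $G_\delta$-dense subgroup of a compact group $K$. Write $U_n=\tilde U_n\cap G$ with $\tilde U_n$ open in $K$. Pick $k_n\in\tilde U_n$ and, by continuity of multiplication, open neighborhoods $N_n$ of $e$ with $k_nN_nN_n\subseteq\tilde U_n$. By (KK) there is a closed normal subgroup $L\subseteq\bigcap_nN_n$ with $K/L$ metrizable. Let $q\colon K\to K/L$ be the quotient map, which is open, and put $O_n=q(k_nN_n)$ and $v_n=q(k_n)$. Then $O_n$ is an open neighborhood of $v_n$, and
\[
q^{-1}(O_n)=k_nN_nL\subseteq k_nN_nN_n\subseteq\tilde U_n .
\]

Since $K/L$ is compact and metrizable, it is separable, and $(v_n)_{n\in I}$ converges to some $v\in K/L$ for an infinite $I\subseteq\omega$. The group $G$ meets every coset of $L$, so $q(G)=K/L$. Pick $g\in G$ with $q(g)=v$, and let $E\le G$ be generated by $g$ and by preimages in $G$ of the points of a countable dense subset of $K/L$. Then $E$ is countable and $q(E)$ is dense, so $E_n=E\cap q^{-1}(O_n)$ is a nonempty countable subset of $G\cap\tilde U_n=U_n$.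

Let $\Lambda$ be the closure of $E$ in $K$, a compact group. Its image $q(\Lambda)$ is compact and dense, so $q(\Lambda)=K/L$. The map $q|_\Lambda$ is open, since it is the composition of the open quotient map $\Lambda\to\Lambda/(\Lambda\cap L)$ with a continuous bijection of compact Hausdorff spaces. Now let $W\ni g$ be open in $K$. Then $q(W\cap\Lambda)$ is an open neighborhood of $v$, so for all but finitely many $n\in I$ there is $\lambda\in W\cap\Lambda$ with $q(\lambda)=v_n\in O_n$. For such $n$ the open set $W\cap q^{-1}(O_n)$ meets $\Lambda=\overline{E}$, hence meets $E$; that is, $W\cap E_n\ne\emptyset$. So $g$ is an accumulation point of $(E_n)$.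
\end{proof}

\begin{remark}
Lemma~\ref{lem:countable} needs no hypothesis on the character. It applies to the group $H$ of Theorem~\ref{thm:main} and the sets $V_n$: countable subsets of the $V_n$ can be chosen to accumulate in $H$, although single points cannot.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:cov}]
Let $G$ be pseudocompact with $\chi(G)<\operatorname{cov}(\mathcal{M})$, and let $U_n\subseteq G$ be nonempty and open. Take $E_n\subseteq U_n$ with an accumulation point $g\in G$ from Lemma~\ref{lem:countable}, and apply Lemma~\ref{lem:baire} to a local base at $g$ of size $\chi(G)$.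
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:iff}]
If $w(K)\ge\mathfrak{c}$, apply Theorem~\ref{thm:compact}. If $w(K)<\mathfrak{c}=\operatorname{cov}(\mathcal{M})$, then every pseudocompact subgroup $G$ of $K$ has $\chi(G)\le w(G)\le w(K)<\operatorname{cov}(\mathcal{M})$ and is selectively pseudocompact by Theorem~\ref{thm:cov}.
\end{proof}

In ZFC, Theorems~\ref{thm:main} and~\ref{thm:cov} together show that the least weight of a pseudocompact group that is not selectively pseudocompact, and likewise the least weight of a connected one, lies between $\operatorname{cov}(\mathcal{M})$ and $\mathfrak{c}$: the lower bound holds because $\chi(G)\le w(G)$, and the upper bound because $w(H)\le w(\mathbb{T}^{\mathfrak{c}})\le\mathfrak{c}$. Both values equal $\mathfrak{c}$ when $\operatorname{cov}(\mathcal{M})=\mathfrak{c}$. We do not determine them when $\operatorname{cov}(\mathcal{M})<\mathfrak{c}$.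

\begin{thebibliography}{9}

\bibitem{CR}
Comfort and Ross, \emph{Pacific J. Math.} \textbf{16} (1966).

\bibitem{HR}
Hewitt and Ross, \emph{Abstract Harmonic Analysis I}.

\bibitem{TT}
Artur Hideyuki Tomita and Juliane Trianon-Fraga, \emph{Some pseudocompact-like properties in certain topological groups}, arXiv:2108.13505 (2021).

\end{thebibliography}
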